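# The greatest dominant element attached to a Sommers region

## 1. Five lattice points in a triangle of type $A_2$

Take the root system of type $A_2$ in the plane, with simple roots $\alpha_1,\alpha_2$ and third positive root $\tilde\alpha=\alpha_1+\alpha_2$. Describe a point $x$ by the pair $(x_1,x_2)$ with $x_i=\langle x,\alpha_i\rangle$. The simple coroots are $\check\alpha_1=(2,-1)$ and $\check\alpha_2=(-1,2)$, so the coroot lattice consists of the integer pairs with $x_1\equiv x_2 \bmod 3$. The two simple reflections are
$$s_1(x_1,x_2)=(-x_1,\ x_1+x_2),\qquad s_2(x_1,x_2)=(x_1+x_2,\ -x_2).$$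
The lines $x_1=k$, $x_2=k$, $x_1+x_2=k$ with $k\in\mathbb Z$ cut the plane into triangles, the alcoves. The fundamental one is $\mathcal A=\{x_1\ge0,\ x_2\ge0,\ x_1+x_2\le1\}$, with center $c=(\tfrac13,\tfrac13)$.

Now consider the triangle
$$T=\{x_1\ge-1,\quad x_2\ge-1,\quad x_1+x_2\le2\}.$$
Its coroot lattice points are found by looking at the difference $x_1-x_2\in\{0,\pm3,\pm6,\dots\}$. Difference $0$ gives $(-1,-1),(0,0),(1,1)$; difference $3$ gives $(2,-1)$; difference $-3$ gives $(-1,2)$; larger differences do not fit. So there are five.

To each such point $q$ attach an alcove in the dominant chamber $\{x_1\ge0,x_2\ge0\}$ as follows: translate the plane by $-q$, so that $q$ goes to the origin, and then apply the element of the finite reflection group that brings the moved alcove $\mathcal A-q$ into the dominant chamber. It is enough to follow the center. Multiply by $3$ to avoid fractions: start from $3(c-q)=(1-3q_1,1-3q_2)$ and reflect until both coordinates are positive; call the result $\lambda$. For instance, for $q=(2,-1)$ we get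
$$(-5,4)\ \xrightarrow{\,s_1\,}\ (5,-1)\ \xrightarrow{\,s_2\,}\ (4,1).$$
The center of the new alcove is $\lambda/3$, and the lines that separate it from $\mathcal A$ can be read off from the integer parts of $\lambda_1/3$, $\lambda_2/3$, $(\lambda_1+\lambda_2)/3$.

| $q$ | $3(c-q)$ | $\lambda$ | integer parts | separating lines |
|---|---|---|---|---|
| $(0,0)$ | $(1,1)$ | $(1,1)$ | $0,0,0$ | none |
| $(1,1)$ | $(-2,-2)$ | $(2,2)$ | $0,0,1$ | $x_1+x_2=1$ |
| $(2,-1)$ | $(-5,4)$ | $(4,1)$ | $1,0,1$ | $x_1=1$; $x_1+x_2=1$ |
| $(-1,2)$ | $(4,-5)$ | $(1,4)$ | $0,1,1$ | $x_2=1$; $x_1+x_2=1$ |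
| $(-1,-1)$ | $(4,4)$ | $(4,4)$ | $1,1,2$ | $x_1=1$; $x_2=1$; $x_1+x_2=1,2$ |

Order the five alcoves by inclusion of their sets of separating lines. The third and fourth are incomparable, but the last one lies above everything. Its center is $\tfrac43(1,1)=4c$. Notice also that no coordinate of any $\lambda$ exceeds $4$.

The triangle $T$ is the Sommers region $\mathcal S(4)$ of type $A_2$. Does every Sommers region, in every type, produce a greatest alcove in this way, with center on the ray through the center of $\mathcal A$? This is a conjecture from Eric Nathan Stucky, Marko Thiel, Nathan Williams, "Strange Expectations in Affine Weyl Groups", arXiv:2309.14481 (2023). We will prove that it is true, sharpen it, and show that its arithmetic hypothesis cannot be removed.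

## 2. Alcoves, dominant elements and Sommers regions

Let $\Phi$ be an irreducible crystallographic root system (reduced, as usual) in a Euclidean space $V$ with inner product $\langle\cdot,\cdot\rangle$. Fix simple roots $\Delta=\{\alpha_1,\dots,\alpha_n\}$, the corresponding positive roots (we write $\alpha>0$), and the highest root $\tilde\alpha=\sum_i c_i\alpha_i$. Let $W$ be the Weyl group, $h$ the Coxeter number, $\check{\mathcal Q}$ the coroot lattice, spanned by the coroots $\check\alpha=2\alpha/\langle\alpha,\alpha\rangle$, and $\check\rho$ the half-sum of the positive coroots. Let $\check\omega_i$ be the fundamental coweights, $\langle\check\omega_i,\alpha_j\rangle=\delta_{ij}$, and $\check{\mathcal P}=\bigoplus_i\mathbb Z\check\omega_i\supseteq\check{\mathcal Q}$ the coweight lattice. The height $\mathrm{ht}(\alpha)$ of a root is the sum of its coefficients in the basis $\Delta$, and $\Phi_k$, for $k\ge1$, is the set of roots of height $k$. Let $C=\{x:\langle x,\alpha_i\rangle\ge0\text{ for all }i\}$ be the closed dominant chamber. For $y\in V$ let $y^+$ be the point of $Wy$ that lies in $C$.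

The affine Weyl group $\widetilde W=W\ltimes\check{\mathcal Q}$ acts on $V$ by affine maps. By a hyperplane we mean a set $\{x:\langle x,\alpha\rangle=k\}$ with $\alpha\in\Phi$, $k\in\mathbb Z$; replacing $(\alpha,k)$ by $(-\alpha,-k)$ we may take $\alpha>0$. Alcoves are the closures of the connected components of the complement of all hyperplanes, and the fundamental alcove is
$$\mathcal A=\{x\in V:\langle x,\alpha\rangle\ge0\text{ for all }\alpha\in\Delta,\ \langle x,\tilde\alpha\rangle\le1\}.$$

We use the following textbook facts.

- (F1) $\langle\check\rho,\alpha_i\rangle=1$ for all $i$; hence $\langle\check\rho,\alpha\rangle=\mathrm{ht}(\alpha)$ for every root $\alpha$.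
- (F2) For every root $\beta$, the vector $\tilde\alpha-\beta$ is a combination of simple roots with nonnegative integer coefficients. All $c_i\ge1$, and $\mathrm{ht}(\tilde\alpha)=\sum_ic_i=h-1$. So heights lie in $[-(h-1),h-1]\setminus\{0\}$, and $\tilde\alpha$ is the only root of height $h-1$.
- (F3) Every $W$-orbit in $V$ meets $C$ in exactly one point, and $W$ permutes the chambers simply transitively.
- (F4) $\widetilde W$ permutes the hyperplanes, and it permutes the alcoves simply transitively.
- (F5) Any two vectors of $C$ have nonnegative inner product.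

**Definition (dominant element, inversion set, weak order).** An element $\widetilde w\in\widetilde W$ is dominant if $\widetilde w(\mathcal A)\subseteq C$. The inversion set $\mathrm{Inv}(\widetilde w)$ is the set of hyperplanes that separate $\mathcal A$ from $\widetilde w(\mathcal A)$. On dominant elements, the weak order is $\widetilde u\le\widetilde v$ if and only if $\mathrm{Inv}(\widetilde u)\subseteq\mathrm{Inv}(\widetilde v)$.

Two dominant elements with the same inversion set have alcoves separated by no hyperplane, so these alcoves coincide, and the elements coincide by (F4). Thus the weak order is a partial order. The last column of the table in Section 1 lists five inversion sets. The dominant elements are exactly the minimal-length representatives of the cosets $W\widetilde w$; following the paper cited above, the set of these cosets is written $\widetilde W/W$.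

**Definition (Sommers region).** Let $b\ge1$ with $\gcd(b,h)=1$, and write $b=t_bh+r_b$ with $1\le r_b\le h-1$. Then
$$\mathcal S(b)=\{x\in V:\ \langle x,\alpha\rangle\ge-t_b\text{ for all }\alpha\in\Phi_{r_b},\quad\langle x,\alpha\rangle\le t_b+1\text{ for all }\alpha\in\Phi_{h-r_b}\}.$$

In type $A_2$ we have $h=3$, $\Phi_1=\{\alpha_1,\alpha_2\}$, $\Phi_2=\{\tilde\alpha\}$. For $b=4=1\cdot3+1$ the conditions are $x_1,x_2\ge-1$ and $x_1+x_2\le2$, the triangle $T$. For $b=2=0\cdot3+2$ they are $x_1+x_2\ge0$ and $x_1,x_2\le1$.

There is exactly one element $\widetilde w_b\in\widetilde W$ with $\widetilde w_b(\check\rho/h)=\frac bh\check\rho$, it is dominant, and it maps $\mathcal S(b)$ onto the dilated alcove $b\mathcal A$; these statements are proved in Section 4. In particular $\widetilde w_b^{-1}(0)\in\mathcal S(b)\cap\check{\mathcal Q}$. In the table, $\widetilde w_4$ is the last row. The main result is this.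

**Theorem 1.** Let $\gcd(b,h)=1$. For every dominant $\widetilde w\in\widetilde W$ with $\widetilde w^{-1}(0)\in\mathcal S(b)$ we have $\mathrm{Inv}(\widetilde w)\subseteq\mathrm{Inv}(\widetilde w_b)$. That is, $\widetilde w_b$ is the greatest element, in the weak order, of the set of dominant $\widetilde w$ with $\widetilde w^{-1}(0)\in\mathcal S(b)$.

## 3. Inversion sets as integer parts of $\langle\lambda,\alpha\rangle/h$

This section turns the statement about sets of hyperplanes into inequalities between numbers. The tool is the point $\check\rho/h$. By (F1) and (F2), $0<\langle\check\rho/h,\alpha\rangle=\mathrm{ht}(\alpha)/h<1$ for $\alpha>0$, so $\check\rho/h$ is in the interior of $\mathcal A$ and lies on no hyperplane. In type $A_2$ it is the center $c$.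

**Lemma 1.** For each $q\in\check{\mathcal Q}$ there is exactly one dominant $\widetilde w\in\widetilde W$ with $\widetilde w^{-1}(0)=q$. It is $\widetilde w(x)=u(x-q)$, where $u$ is the unique element of $W$ with $u(\check\rho-hq)\in C$. Moreover $h\,\widetilde w(\check\rho/h)=u(\check\rho-hq)=(\check\rho-hq)^+$.

*Proof.* The elements of $\widetilde W$ that send $q$ to $0$ are the maps $x\mapsto u(x-q)$ with $u\in W$. Since no hyperplane meets the interior of an alcove, $\widetilde w(\mathcal A)$ lies in $C$ if and only if its interior point $\widetilde w(\check\rho/h)=\frac1hu(\check\rho-hq)$ does. For every root $\alpha$ the number $\langle\check\rho-hq,\alpha\rangle=\mathrm{ht}(\alpha)-h\langle q,\alpha\rangle$ is nonzero, because $h\nmid\mathrm{ht}(\alpha)$. So $\check\rho-hq$ is in the interior of a chamber, and by (F3) exactly one $u\in W$ moves it into $C$. $\square$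

So dominant elements correspond to points of $\check{\mathcal Q}$, and we may compute with
$$\lambda=h\,\widetilde w(\check\rho/h)=(\check\rho-hq)^+,\qquad q=\widetilde w^{-1}(0),\tag{1}$$
which is what we did in Section 1.

**Lemma 2.** Let $\widetilde w$ be dominant. Then
$$\mathrm{Inv}(\widetilde w)=\{\{x:\langle x,\alpha\rangle=k\}:\ \alpha>0,\ 1\le k\le\lfloor\langle\widetilde w(\check\rho/h),\alpha\rangle\rfloor\}.$$

*Proof.* The points $\check\rho/h$ and $\widetilde w(\check\rho/h)$ are interior to $\mathcal A$ and $\widetilde w(\mathcal A)$, so neither lies on a hyperplane, and a hyperplane separates the two alcoves if and only if it separates the two points. Write the hyperplane as $\langle x,\alpha\rangle=k$ with $\alpha>0$. The first point has value in $(0,1)$. The second has a noninteger value, which is positive by dominance. So $k$ lies strictly between the two values, in one order or the other, exactly when $1\le k\le\lfloor\langle\widetilde w(\check\rho/h),\alpha\rangle\rfloor$. $\square$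

It is now visible what would suffice. For $\widetilde w_b$ the vector in (1) is $b\check\rho$, with $\langle b\check\rho,\alpha\rangle=b\,\mathrm{ht}(\alpha)$. If we could show
$$\langle\lambda,\alpha_i\rangle\le b\quad\text{for all }i,\tag{2}$$
then summing over the simple roots in $\alpha$ would give $\langle\lambda,\alpha\rangle\le b\,\mathrm{ht}(\alpha)$ for all $\alpha>0$, and the integer parts would compare as required. In Section 1 this is the observation that no coordinate of $\lambda$ exceeds $4$.

In rank one (2) can be checked at once. For $A_1$ we have $h=2$, $b=2t+1$, and with $x_1=\langle x,\alpha_1\rangle$ the region is $-t\le x_1\le t+1$. Then $\check\rho-2x$ has coordinate $1-2x_1\in[-(2t+1),\,2t+1]=[-b,b]$, and $\lambda$ has coordinate $|1-2x_1|\le b$. The proof worked because $[-b,b]$ is stable under $W=\{\pm1\}$. Already in type $A_2$ the corresponding region is a triangle, which is not stable under $W$.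

## 4. Heights modulo $h$ and the element $\widetilde w_b$

For $k\in\mathbb Z$ put
$$N_k=\{\beta\in\Phi:\mathrm{ht}(\beta)\equiv k\bmod h\}.$$
By (F2), a height congruent to $1$ is $1$ or $1-h$, and a height congruent to $b$ is $r_b$ or $r_b-h$. Hence
$$N_1=\Delta\cup\{-\tilde\alpha\},\qquad N_b=\Phi_{r_b}\cup(-\Phi_{h-r_b}).\tag{3}$$
In type $A_2$: $N_4=N_1=\{\alpha_1,\alpha_2,-\tilde\alpha\}$ and $N_2=\{\tilde\alpha,-\alpha_1,-\alpha_2\}$. The set $N_b$ is the index set of the inequalities of $\mathcal S(b)$, and these inequalities become uniform in the variable $y=\check\rho-hx$ that appears in (1).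

**Lemma 3.** A point $x$ lies in $\mathcal S(b)$ if and only if $y=\check\rho-hx$ satisfies $\langle y,\beta\rangle\le b$ for all $\beta\in N_b$.

*Proof.* For $\beta\in\Phi_{r_b}$ we have $\langle y,\beta\rangle=r_b-h\langle x,\beta\rangle$, which is at most $b=t_bh+r_b$ if and only if $\langle x,\beta\rangle\ge-t_b$. For $\beta=-\alpha$ with $\alpha\in\Phi_{h-r_b}$ we have $\langle y,\beta\rangle=-(h-r_b)+h\langle x,\alpha\rangle$, which is at most $t_bh+r_b$ if and only if $\langle x,\alpha\rangle\le t_b+1$. $\square$

The next lemma makes sure that $\widetilde w_b$ exists.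

**Lemma 4.** There is exactly one $\widetilde w_b\in\widetilde W$ with $\widetilde w_b(\check\rho/h)=\frac bh\check\rho$, and it is dominant.

*Proof.* For $\alpha>0$ the number $\langle\frac bh\check\rho,\alpha\rangle=b\,\mathrm{ht}(\alpha)/h$ is not an integer, since $\gcd(b,h)=1$ and $0<\mathrm{ht}(\alpha)<h$. So $\frac bh\check\rho$ is interior to an alcove, which by (F4) is $\widetilde w(\mathcal A)$ for exactly one $\widetilde w\in\widetilde W$. Any element that sends $\check\rho/h$ to $\frac bh\check\rho$ sends $\mathcal A$ to this alcove, hence equals $\widetilde w$; this is uniqueness.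

For existence, write $\widetilde w(x)=gx+p$ with $g\in W$, $p\in\check{\mathcal Q}$, and let $z=\widetilde w^{-1}(\frac bh\check\rho)$, a point in the interior of $\mathcal A$. Then $hz=g^{-1}(b\check\rho-hp)$, and for every root $\alpha$ the number $\langle hz,\alpha\rangle=b\,\mathrm{ht}(g\alpha)-h\langle p,g\alpha\rangle$ is an integer. From $\langle hz,\alpha_i\rangle>0$ we get $\langle hz,\alpha_i\rangle\ge1$, and from $\langle hz,\tilde\alpha\rangle<h$ we get $\langle hz,\tilde\alpha\rangle\le h-1=\sum_ic_i$. So $\sum_ic_i(\langle hz,\alpha_i\rangle-1)\le0$ with all terms nonnegative and all $c_i>0$, which forces $\langle hz,\alpha_i\rangle=1$ for all $i$. Hence $hz=\check\rho$, that is, $\widetilde w(\check\rho/h)=\frac bh\check\rho$. The alcove $\widetilde w(\mathcal A)$ is in $C$ because its interior point $\frac bh\check\rho$ is. $\square$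

The next lemma is the only place where the proof of (2) uses $\gcd(b,h)=1$: it says that $N_b$ is a rotated copy of $N_1$, and therefore points in all directions.

**Lemma 5.** Let $g\in W$ be the linear part of $\widetilde w_b$. Then $g(N_b)=N_1$. Consequently, if $v\in V$ satisfies $\langle v,\beta\rangle\le0$ for all $\beta\in N_b$, then $v=0$.

*Proof.* Write $\widetilde w_b(x)=gx+p$ with $p\in\check{\mathcal Q}$. Evaluating at $\check\rho/h$ gives
$$g\check\rho=b\check\rho-hp.\tag{4}$$
For every root $\gamma$,
$$\mathrm{ht}(g^{-1}\gamma)=\langle\check\rho,g^{-1}\gamma\rangle=\langle g\check\rho,\gamma\rangle=b\,\mathrm{ht}(\gamma)-h\langle p,\gamma\rangle\equiv b\,\mathrm{ht}(\gamma)\pmod h.$$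
Since $b$ is invertible modulo $h$, we have $\mathrm{ht}(g^{-1}\gamma)\equiv b$ if and only if $\mathrm{ht}(\gamma)\equiv1$. That is, $g^{-1}\gamma\in N_b$ if and only if $\gamma\in N_1$, so $g(N_b)=N_1$.

Now let $\langle v,\beta\rangle\le0$ for all $\beta\in N_b$. Since $\langle gv,g\beta\rangle=\langle v,\beta\rangle$, we get $\langle gv,\gamma\rangle\le0$ for all $\gamma\in N_1$. By (3) this says $\langle gv,\alpha_i\rangle\le0$ for all $i$ and $\sum_ic_i\langle gv,\alpha_i\rangle=\langle gv,\tilde\alpha\rangle\ge0$. As all $c_i>0$, every $\langle gv,\alpha_i\rangle$ is $0$. Hence $gv=0$ and $v=0$. $\square$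

We can now check that $\widetilde w_b$ maps $\mathcal S(b)$ onto $b\mathcal A$. By Lemmas 3 and 5, $x\in\mathcal S(b)$ if and only if $\langle g(\check\rho-hx),\gamma\rangle\le b$ for all $\gamma\in N_1$. By (4), $g(\check\rho-hx)=b\check\rho-hp-hgx=b\check\rho-h\,\widetilde w_b(x)$. For $\gamma=\alpha_i$ the condition reads $b-h\langle\widetilde w_b(x),\alpha_i\rangle\le b$, that is, $\langle\widetilde w_b(x),\alpha_i\rangle\ge0$. For $\gamma=-\tilde\alpha$ it reads $-b(h-1)+h\langle\widetilde w_b(x),\tilde\alpha\rangle\le b$, that is, $\langle\widetilde w_b(x),\tilde\alpha\rangle\le b$. Together these say $\widetilde w_b(x)\in b\mathcal A$. Since $0\in b\mathcal A$, the point $\widetilde w_b^{-1}(0)$ lies in $\mathcal S(b)$.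

## 5. Transporting the inequalities to $\lambda$, and why they miss the simple roots

Let $q\in\mathcal S(b)$ and $\lambda=uy$ with $y=\check\rho-hq$. Lemma 3 gives $\langle y,\beta\rangle\le b$ for $\beta\in N_b$, and applying $u$,
$$\langle\lambda,u\beta\rangle\le b\qquad\text{for all }\beta\in N_b.\tag{5}$$
We want $\langle\lambda,\alpha_i\rangle\le b$. The first thing to try is to find $\alpha_i$ among the roots $u\beta$. For some points this works. In type $A_2$ with $b=4$ and $q=(2,-1)$ we used $u=s_2s_1$, and
$$u\alpha_1=-\tilde\alpha,\qquad u\alpha_2=s_2(\alpha_1+\alpha_2)=\alpha_1,\qquad u(-\tilde\alpha)=s_2(-\alpha_2)=\alpha_2,$$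
so (5) contains both $\lambda_1\le4$ and $\lambda_2\le4$.

It stops working at $q=(1,1)$. There $y=(-2,-2)$, and $u=s_1s_2s_1$ sends $\alpha_1\mapsto-\alpha_2$, $\alpha_2\mapsto-\alpha_1$, $\tilde\alpha\mapsto-\tilde\alpha$. So $u(N_4)=\{-\alpha_2,-\alpha_1,\tilde\alpha\}$ contains no simple root, and (5) reads
$$-\lambda_2\le4,\qquad-\lambda_1\le4,\qquad\lambda_1+\lambda_2\le4.$$
The element $u$ depends on $q$, so we cannot prescribe which roots $u(N_b)$ contains. But here the desired bound follows anyway: since $\lambda$ is dominant, $\lambda_1\le\lambda_1+\lambda_2\le4$.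

This shows what is really needed. We do not need $\alpha_i\in u(N_b)$; a positive root in $u(N_b)$ in which $\alpha_i$ occurs is enough, because dominance lets us throw away the other simple roots. The coefficient of $\alpha_i$ in $u\beta$ is $\langle\check\omega_i,u\beta\rangle=\langle u^{-1}\check\omega_i,\beta\rangle$. So we ask for a $\beta\in N_b$ on which the nonzero vector $u^{-1}\check\omega_i$ is positive, and Lemma 5 says that every nonzero vector is positive somewhere on $N_b$, whatever $u$ is.

## 6. The bound $\langle\lambda,\alpha_i\rangle\le b$ and the proof of Theorem 1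

**Proposition 6.** Let $\gcd(b,h)=1$, let $x\in\mathcal S(b)$ be any real point, and let $\lambda=(\check\rho-hx)^+$. Then $\langle\lambda,\alpha_i\rangle\le b$ for all $i$. Equivalently, $b\check\rho-\lambda\in C$.

*Proof.* The two forms are equivalent because $\langle b\check\rho-\lambda,\alpha_i\rangle=b-\langle\lambda,\alpha_i\rangle$. Write $\lambda=uy$ with $u\in W$ and $y=\check\rho-hx$; then (5) holds by Lemma 3. Fix $i$. Since $u^{-1}\check\omega_i\ne0$, Lemma 5 gives a $\beta\in N_b$ with $\langle u^{-1}\check\omega_i,\beta\rangle>0$. Write $u\beta=\sum_jn_j\alpha_j$. Then $n_i=\langle\check\omega_i,u\beta\rangle=\langle u^{-1}\check\omega_i,\beta\rangle>0$, so $n_i\ge1$. A root with one positive coefficient is a positive root, so all $n_j\ge0$. As $\lambda\in C$, all $\langle\lambda,\alpha_j\rangle\ge0$, and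
$$\langle\lambda,\alpha_i\rangle\le n_i\langle\lambda,\alpha_i\rangle\le\sum_jn_j\langle\lambda,\alpha_j\rangle=\langle\lambda,u\beta\rangle\le b.\qquad\square$$

*Proof of Theorem 1.* Let $\widetilde w$ be dominant with $q=\widetilde w^{-1}(0)\in\mathcal S(b)$, and let $\lambda=h\,\widetilde w(\check\rho/h)$. By Lemma 1, $\lambda=(\check\rho-hq)^+$, so Proposition 6 gives $\langle\lambda,\alpha_i\rangle\le b$ for all $i$. Let $\alpha=\sum_in_i\alpha_i$ be a positive root. Then
$$\langle\lambda,\alpha\rangle=\sum_in_i\langle\lambda,\alpha_i\rangle\le b\sum_in_i=b\,\mathrm{ht}(\alpha),\tag{6}$$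
and therefore
$$\lfloor\langle\widetilde w(\check\rho/h),\alpha\rangle\rfloor=\Big\lfloor\frac{\langle\lambda,\alpha\rangle}h\Big\rfloor\le\Big\lfloor\frac{b\,\mathrm{ht}(\alpha)}h\Big\rfloor=\lfloor\langle\widetilde w_b(\check\rho/h),\alpha\rangle\rfloor.$$
Lemma 2, applied to $\widetilde w$ and to the dominant element $\widetilde w_b$, gives $\mathrm{Inv}(\widetilde w)\subseteq\mathrm{Inv}(\widetilde w_b)$. Since $\widetilde w_b^{-1}(0)\in\mathcal S(b)$, the element $\widetilde w_b$ belongs to the set and is its greatest element. $\blacksquare$

One might hope that, conversely, the set of Theorem 1 consists of all dominant elements below $\widetilde w_b$. It does not. In type $A_2$ with $b=4$, consider the alcove $1<x_1<2$, $0<x_2<1$, $2<x_1+x_2<3$ (we give its interior). Its vertices are $(2,0),(1,1),(2,1)$, so its center is $(\frac53,\frac23)$. Affine maps preserve centers of triangles, so this alcove is $\widetilde w(\mathcal A)$ for a dominant $\widetilde w$ with $\lambda=(5,2)$. The integer parts are $1,0,2$, and those of $\widetilde w_4$ are $1,1,2$; hence $\mathrm{Inv}(\widetilde w)\subseteq\mathrm{Inv}(\widetilde w_4)$.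 But $\lambda_1=5>4$, so $\widetilde w^{-1}(0)\notin\mathcal S(4)$ by Proposition 6. Directly: the orbit of $(5,2)$ contains $(7,-2)=s_2(5,2)=\check\rho-3q$ with $q=(-2,1)$, and $q$ is in the coroot lattice since $-2-1=-3$. So $\widetilde w^{-1}(0)=(-2,1)$ by Lemma 1, and this violates $x_1\ge-1$.

## 7. Sharp dominance, the saturated region, and a norm bound

Proposition 6 holds for all real points of $\mathcal S(b)$ and says more than the comparison of integer parts.

**Theorem 2.** Let $\gcd(b,h)=1$.

1. (Sharp dominance.) For every dominant $\widetilde w$ with $\widetilde w^{-1}(0)\in\mathcal S(b)$, the vector $\widetilde w_b(\check\rho/h)-\widetilde w(\check\rho/h)$ is dominant. That is, $\langle\widetilde w(\check\rho/h),\alpha\rangle\le\frac bh\mathrm{ht}(\alpha)$ for all $\alpha>0$, with equality throughout for $\widetilde w_b$. This, and the inclusion $\mathrm{Inv}(\widetilde w)\subseteq\mathrm{Inv}(\widetilde w_b)$, hold more generally for dominant $\widetilde w$ in the extended group $W\ltimes\check{\mathcal P}$.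
2. (Saturation.) $\displaystyle\bigcup_{u\in W}u\big(\check\rho-h\mathcal S(b)\big)=\{y\in V:\ b\check\rho-y^+\in C\}.$
3. (Norm.) For all real $x\in\mathcal S(b)$, $\|x-\check\rho/h\|\le\frac bh\|\check\rho\|$. Among $x\in\mathcal S(b)\cap\check{\mathcal Q}$ equality holds only for $x=\widetilde w_b^{-1}(0)$.

In type $A_2$ with $b=4$, part 2 can be checked by hand. The set $\check\rho-3T$ is the triangle $y_1\le4$, $y_2\le4$, $y_1+y_2\ge-4$. The rotations in $W$ permute $N_1$, hence preserve this triangle. The reflections carry it to the triangle $y_1\ge-4$, $y_2\ge-4$, $y_1+y_2\le4$, because $s_1s_2s_1$ is $(y_1,y_2)\mapsto(-y_2,-y_1)$. The union is a six-pointed star, and its part in $C$ is $0\le y_1,y_2\le4$: it contains the tip $(4,4)$ but not $(5,2)$.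

*Proof of part 1.* For $\widetilde w\in\widetilde W$ this is Proposition 6, divided by $h$, together with (6); equality for $\widetilde w_b$ holds by its definition.

Now let $\widetilde w\in W\ltimes\check{\mathcal P}$ be dominant (defined, like $\mathrm{Inv}(\widetilde w)$, as before) with $q=\widetilde w^{-1}(0)\in\mathcal S(b)$. Then $q\in\check{\mathcal P}$ and $\widetilde w(x)=u(x-q)$ for some $u\in W$. Since $\langle q,\alpha\rangle\in\mathbb Z$ for all roots $\alpha$, the map $\widetilde w$ permutes the hyperplanes, hence the alcoves. So $\widetilde w(\check\rho/h)$ is interior to the alcove $\widetilde w(\mathcal A)\subseteq C$, and the proof of Lemma 2 applies without change. The vector $\lambda=h\,\widetilde w(\check\rho/h)=u(\check\rho-hq)$ lies in $C$, so it is $(\check\rho-hq)^+$, and Proposition 6 applies to the real point $q$. The rest of the proof of Theorem 1 now gives both assertions.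

*Proof of part 2.* If $y=u(\check\rho-hx)$ with $x\in\mathcal S(b)$, then $y^+=(\check\rho-hx)^+$, and $b\check\rho-y^+\in C$ by Proposition 6. Conversely, let $b\check\rho-y^+\in C$. Then $\langle y^+,\alpha_i\rangle\le b$ for all $i$, and $\langle y^+,-\tilde\alpha\rangle\le0\le b$ since $y^+\in C$. So $\langle y^+,\gamma\rangle\le b$ for all $\gamma\in N_1$. By Lemma 5, $\langle g^{-1}y^+,\beta\rangle=\langle y^+,g\beta\rangle\le b$ for all $\beta\in N_b$. By Lemma 3, $g^{-1}y^+\in\check\rho-h\mathcal S(b)$. As $y\in Wy^+=W(g^{-1}y^+)$, the vector $y$ lies in the union.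

*Proof of part 3.* Let $\lambda=(\check\rho-hx)^+$. Since $W$ preserves norms, $\|\lambda\|=\|\check\rho-hx\|=h\|x-\check\rho/h\|$. Both $\lambda$ and $b\check\rho-\lambda$ lie in $C$, so $\langle\lambda,b\check\rho-\lambda\rangle\ge0$ by (F5), and
$$\|b\check\rho\|^2=\|\lambda\|^2+2\langle\lambda,b\check\rho-\lambda\rangle+\|b\check\rho-\lambda\|^2\ge\|\lambda\|^2+\|b\check\rho-\lambda\|^2.$$
This gives $\|\lambda\|\le b\|\check\rho\|$, which is the bound, and equality forces $\lambda=b\check\rho$. If moreover $x\in\check{\mathcal Q}$, let $\widetilde w$ be the dominant element with $\widetilde w^{-1}(0)=x$ from Lemma 1. Then $\lambda=h\,\widetilde w(\check\rho/h)$, so $\widetilde w(\check\rho/h)=\frac bh\check\rho$ and $\widetilde w=\widetilde w_b$ by Lemma 4. Conversely, for $x=\widetilde w_b^{-1}(0)$ we have $\lambda=b\check\rho$, so equality does hold there. $\square$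

## 8. When $b$ and $h$ share a factor

The set $\mathcal S(b)$ makes sense for every integer $b\ge1$. Write $b=th+r$ with $0\le r\le h-1$ and use the same inequalities. For $r=0$ there are none, because there are no roots of height $0$ or $h$; then $\mathcal S(b)=V$. In all cases the inequalities are indexed by $N_b=\{\beta:\mathrm{ht}(\beta)\equiv b\bmod h\}$, which is empty for $r=0$ and is $\Phi_r\cup(-\Phi_{h-r})$ otherwise.

**Theorem 3.** If $d=\gcd(b,h)>1$, then $\mathcal S(b)\cap\check{\mathcal Q}$ is infinite. The set of dominant $\widetilde w\in\widetilde W$ with $\widetilde w^{-1}(0)\in\mathcal S(b)$ has no upper bound in the weak order, hence no greatest element. So, with Theorem 1, a greatest element exists if and only if $\gcd(b,h)=1$.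

In Theorem 1 coprimality entered through the statement that no nonzero $v$ is $\le0$ on all of $N_b$. We will show that this fails whenever $d>1$:

**Claim.** If $d>1$, there is $v\ne0$ with $\langle v,\beta\rangle\le0$ for all $\beta\in N_b$.

Two examples show what to expect. In type $A_3$ we have $h=4$; take $b=2$. Then $N_2=\{\pm(\alpha_1+\alpha_2),\pm(\alpha_2+\alpha_3)\}$, and the vector $v$ with values $(1,-1,1)$ on $(\alpha_1,\alpha_2,\alpha_3)$ is orthogonal to $N_2$. This suggests proving the claim by showing that $N_b$ does not span $V$. But that is not true in general. In type $G_2$, with $\alpha$ the short and $\beta$ the long simple root, the other positive roots are $\alpha+\beta$, $2\alpha+\beta$, $3\alpha+\beta$, $3\alpha+2\beta$, of heights $2,3,4,5$, and $h=6$. For $b=2$ we get $N_2=\{\alpha+\beta,\,-(3\alpha+\beta)\}$, a basis of $V$. The claim still holds, with the $v$ that has $\langle v,\alpha\rangle=1$, $\langle v,\beta\rangle=-1$: its values on $N_2$ are $0$ and $-2$. So one has to exclude that $N_b$ surrounds the origin. The plan is to assume that it does, deduce that the roots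 of height divisible by $d$ form a root system with a forced number of elements, and count them in a second way.

### Reduction of the theorem to the claim

**Step 1: the claim implies Theorem 3.** First we need a lattice vector in the cone $K=\{v:\langle v,\beta\rangle\le0\text{ for all }\beta\in N_b\}$. Take $v\ne0$ in $K$ and let $E=\{\beta\in N_b:\langle v,\beta\rangle=0\}$. Roots take integer values on $\check{\mathcal Q}$, so in coordinates with respect to a basis of $\check{\mathcal Q}$ the subspace $L=\{x:\langle x,\beta\rangle=0\text{ for all }\beta\in E\}$ is given by equations with rational coefficients. Hence its rational points are dense in it. Since $v\in L$, there is a rational point $v'\in L$ so close to $v$ that $v'\ne0$ and $\langle v',\beta\rangle<0$ for $\beta\in N_b\setminus E$. Then $v'\in K$, and a positive integer multiple of $v'$ is a nonzero vector of $K\cap\check{\mathcal Q}$. Call it $v$ again.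

For every integer $k\ge0$ we have $-kv\in\mathcal S(b)$. Indeed, on $\alpha\in\Phi_r$ its value is $-k\langle v,\alpha\rangle\ge0\ge-t$; and for $\alpha\in\Phi_{h-r}$ we have $-\alpha\in N_b$, so $\langle v,\alpha\rangle\ge0$ and the value is $-k\langle v,\alpha\rangle\le0\le t+1$. So $\mathcal S(b)\cap\check{\mathcal Q}$ is infinite, and by Lemma 1 infinitely many dominant $\widetilde w$ have $\widetilde w^{-1}(0)\in\mathcal S(b)$. An upper bound would be a dominant element whose inversion set contains the inversion sets of all of them. By Lemma 2 inversion sets are finite, and a finite set has only finitely many subsets; but distinct dominant elements have distinct inversion sets. So there is no upper bound, and in particular no greatest element.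

### Proof of the claim

**Step 2: the subsystem of roots of height divisible by $d$.** This step sets up the root system in which $N_b$ will be located. If $h\mid b$, then $N_b=\emptyset$ and the claim is trivial. Otherwise $d<h$, and $m=h/d$ is an integer $\ge2$. Suppose, for contradiction, that the claim fails. Then $N_b$ spans $V$, since a nonzero vector orthogonal to $N_b$ would prove the claim. Put
$$\Psi=\{\beta\in\Phi:\ d\mid\mathrm{ht}(\beta)\}.$$
As $d$ divides $b$ and $h$, we have $N_b\subseteq\Psi$, so $\Psi$ spans $V$. For $\beta,\gamma\in\Psi$ the reflected root $\gamma-\langle\gamma,\check\beta\rangle\beta$ has height $\mathrm{ht}(\gamma)-\langle\gamma,\check\beta\rangle\mathrm{ht}(\beta)$, again divisible by $d$. So $\Psi$ is stable under its own reflections, and it is a crystallographic root system of rank $n$. Let $\Psi_j\subset V_j$ be its irreducible components, with rank $n_j$, Coxeter number $h_j$, simple roots $\Delta_j$ and highest root $\tilde\psi_j$. Then $V=\bigoplus_jV_j$ is an orthogonal sum, and $\sum_jn_j=n$.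

In the $G_2$ example, $d=2$, $m=3$, and $\Psi=\{\pm(\alpha+\beta),\pm(3\alpha+\beta)\}$ consists of two components of type $A_1$: with $\langle\alpha,\alpha\rangle=2$, $\langle\beta,\beta\rangle=6$, $\langle\alpha,\beta\rangle=-3$ we get $\langle\alpha+\beta,3\alpha+\beta\rangle=6-12+6=0$.

**Step 3: a point whose values recognize $N_b$ modulo $m$.** Since $b/d$ and $m=h/d$ are coprime, choose an integer $k$ with $k\cdot\frac bd\equiv1\pmod m$, and put $z=\frac kd\check\rho$. For $\beta\in\Psi$, the number $\langle z,\beta\rangle=k\,\mathrm{ht}(\beta)/d$ is an integer. It is not divisible by $m$: as $\gcd(k,m)=1$, divisibility would mean $m\mid\mathrm{ht}(\beta)/d$, that is, $h\mid\mathrm{ht}(\beta)$, which never happens. If $\beta\in N_b$, write $\mathrm{ht}(\beta)=b+hl$; then $\langle z,\beta\rangle=k\frac bd+kml\equiv1\pmod m$.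

**Step 4: moving the point into the fundamental alcove of $\Psi$.** This puts the values of Step 3 in a bounded range. By Step 3, $z/m$ takes noninteger values on $\Psi$, so it lies on no affine hyperplane of $\Psi$. The affine Weyl group of $\Psi$ is the product of those of the $\Psi_j$, and by (F4) for each component it moves $z/m$ into the open fundamental alcove of $\Psi$, the product of the open fundamental alcoves of the $\Psi_j$. So there are $f\in W(\Psi)$ and $p$ in the coroot lattice of $\Psi$ such that $z'=fz+mp$ satisfies $\langle z',\psi\rangle>0$ for $\psi\in\bigcup_j\Delta_j$ and $\langle z',\tilde\psi_j\rangle<m$ for all $j$. For $\psi\in\Psi$ we have $\langle z',\psi\rangle=\langle z,f^{-1}\psi\rangle+m\langle p,\psi\rangle\in\mathbb Z$. Hence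
$$\langle z',\psi\rangle\ge1\ \text{ for }\psi\in\bigcup_j\Delta_j,\qquad\langle z',\tilde\psi_j\rangle\le m-1\ \text{ for all }j,\tag{7}$$
and taking $\psi=f\beta$,
$$\langle z',f\beta\rangle\equiv\langle z,\beta\rangle\pmod m\quad\text{for }\beta\in\Psi.\tag{8}$$

**Step 5: $f(N_b)$ lies in $\bigcup_j(\Delta_j\cup\{-\tilde\psi_j\})$.** Let $\beta\in N_b$ and $\gamma=f\beta$, say $\gamma\in\Psi_j$. By (7) and (F2) for $\Psi_j$, a positive root of $\Psi_j$ has $z'$-value between $1$ and $m-1$, so $|\langle z',\gamma\rangle|\le m-1$, and the sign of the value is the sign of $\gamma$. By (8) and Step 3 the value is $\equiv1$ modulo $m$. So it is $1$ or $1-m$.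

If the value is $1$, then $\gamma$ is positive. It is a sum of simple roots of $\Psi_j$, each of value at least $1$, so there is only one summand, and $\gamma\in\Delta_j$. If the value is $1-m<0$, then $-\gamma$ is positive with value $m-1$. The vector $\tilde\psi_j-(-\gamma)$ is a nonnegative combination of $\Delta_j$, and its value is $\langle z',\tilde\psi_j\rangle-(m-1)\le0$. As the simple roots have value at least $1$, all coefficients vanish, and $\gamma=-\tilde\psi_j$.

**Step 6: equality holds, and every $h_j$ equals $m$.** Suppose that for some $j$ not all of $\Delta_j\cup\{-\tilde\psi_j\}$ lies in $f(N_b)$. Up to scalars, the only linear relation among the vectors of $\Delta_j\cup\{-\tilde\psi_j\}$ is the one that expresses $\tilde\psi_j$ through $\Delta_j$, and all its coefficients are nonzero. So the proper subset $f(N_b)\cap V_j$ is linearly independent, and there is a nonzero $v_j\in V_j$ with value $-1$ on each of its elements (any nonzero $v_j\in V_j$ if it is empty). All other elements of $f(N_b)$ lie in some $V_i$ with $i\ne j$, and $v_j\perp V_i$. So $\langle v_j,f\beta\rangle\le0$ for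 all $\beta\in N_b$, and $v=f^{-1}v_j\ne0$ proves the claim. We assumed that the claim fails, so this is a contradiction. Hence
$$f(N_b)=\bigcup_j(\Delta_j\cup\{-\tilde\psi_j\}).$$
By Step 5 every element of $f(N_b)$ has $z'$-value $1$ or $1-m$. A simple root has a positive value, so $\langle z',\psi\rangle=1$ for every $\psi\in\Delta_j$. The root $-\tilde\psi_j$ has a negative value, so $\langle z',\tilde\psi_j\rangle=m-1$. Since $z'$ is $1$ on simple roots, $\langle z',\tilde\psi_j\rangle$ is the height of $\tilde\psi_j$ in $\Psi_j$, which is $h_j-1$. So $h_j=m$ for all $j$. An irreducible root system of rank $n_j$ and Coxeter number $h_j$ has $n_jh_j$ roots (Bourbaki, *Lie* VI, §1.11), so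
$$|\Psi|=\sum_jn_jh_j=nm.\tag{9}$$

**Step 7: counting $\Psi$ by exponents.** This step contradicts (9). Let $m_1,\dots,m_n$ be the exponents of $\Phi$. They lie in $[1,h-1]$, include $1$, and as a multiset are symmetric under $e\mapsto h-e$. By Kostant's theorem (*Amer. J. Math.* 81 (1959); see Humphreys, *Reflection Groups and Coxeter Groups*, §3.20), $|\Phi_k|=\#\{i:m_i\ge k\}$ for $k\ge1$. Let $1\le k\le h-1$. By symmetry, $\#\{i:m_i\ge h-k\}=\#\{i:h-m_i\ge h-k\}=\#\{i:m_i\le k\}$, so
$$|N_k|=|\Phi_k|+|\Phi_{h-k}|=\#\{i:m_i\ge k\}+\#\{i:m_i\le k\}=n+\#\{i:m_i=k\}.$$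
The heights of roots in $\Psi$ are, modulo $h$, multiples of $d$ and not $0$, so $\Psi$ is the disjoint union of $N_d,N_{2d},\dots,N_{(m-1)d}$. Since $1$ is an exponent and $d>1$ does not divide it,
$$|\Psi|=\sum_{l=1}^{m-1}|N_{ld}|=n(m-1)+\#\{i:d\mid m_i\}\le n(m-1)+(n-1)<nm.$$
This contradicts (9). So the claim holds, and with Step 1 Theorem 3 is proved. $\blacksquare$

The count can be checked on the two examples. For $A_3$ with $b=2$, the exponents are $1,2,3$ and $d=m=2$, so the formula gives $|\Psi|=3\cdot1+1=4$, the four roots of $N_2$, while $nm=6$. For $G_2$ with $b=2$, the exponents are $1,5$ and $m=3$, so $|\Psi|=2\cdot2+0=4$, as found in Step 2, while again $nm=6$.
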